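\title{Tor-regularity and concavity of connected graded algebras are independent}

\begin{abstract}
For a noetherian connected graded algebra $A$ over a field $\Bbbk$, the Tor-regularity of the trivial module measures how far $A$ is from being Koszul, and the concavity $c(A)$ is the least Tor-regularity of a noetherian Artin--Schelter regular algebra over which $A$ is finite. A question of Kirkman, Won and Zhang asks whether one of these invariants is bounded by a function of the other when both are finite. We show that the answer is no in both directions: over every field, every pair of nonnegative integers occurs as $(\operatorname{Torreg}({}_A\Bbbk),c(A))$ for an algebra $A$ that is a finite module over a central polynomial subalgebra. The proof combines an algebra with one cubic relation, of Tor-regularity $1$ and concavity $0$, with a family of Koszul algebras whose concavity is bounded below by counting Betti numbers of periodic modules.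
\end{abstract}

\section{Two measures of distance from a Koszul regular algebra}\label{sec:intro}

Let $\Bbbk$ be a field. A graded $\Bbbk$-algebra $A=\bigoplus_{i\ge0}A_i$ is \emph{connected} if $A_0=\Bbbk$; then $\Bbbk=A/A_{\ge1}$ is the trivial module, on either side. All modules are $\mathbb Z$-graded, homomorphisms preserve degrees, the shift $M(d)$ is given by $M(d)_j=M_{d+j}$, unadorned $\otimes$ is over $\Bbbk$, and noetherian means left and right noetherian. For a graded vector space $V$ let $\deg V=\sup\{j:V_j\ne0\}$, with $\deg0=-\infty$.

The \emph{Tor-regularity} of a left $A$-module $M$ is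
\[
\operatorname{Torreg}(M)=\sup_i\{\deg\operatorname{Tor}^A_i(\Bbbk,M)-i\}.
\]
We use it only for the trivial module. The space $\operatorname{Tor}_i^A(\Bbbk,\Bbbk)$ lives in degrees $\ge i$ (see Section~\ref{sec:tools}), so $\operatorname{Torreg}({}_A\Bbbk)$ is a nonnegative integer or $+\infty$. It is $0$ exactly when each $\operatorname{Tor}_i^A(\Bbbk,\Bbbk)$ is concentrated in degree $i$, that is, when $A$ is \emph{Koszul}. Since $\operatorname{Tor}^A_1(\Bbbk,\Bbbk)\cong A_{\ge1}/(A_{\ge1})^2$, an algebra that needs a generator of degree $d$ has $\operatorname{Torreg}({}_A\Bbbk)\ge d-1$; in particular, Koszul algebras are generated in degree $1$.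

A connected graded algebra $T$ is \emph{Artin--Schelter Gorenstein} if it has finite injective dimension $d$ on both sides, $\operatorname{Ext}^i_T({}_T\Bbbk,{}_TT)=\operatorname{Ext}^i_T(\Bbbk_T,T_T)=0$ for $i\ne d$, and $\operatorname{Ext}^d_T({}_T\Bbbk,{}_TT)\cong\Bbbk_T(\ell)$ and $\operatorname{Ext}^d_T(\Bbbk_T,T_T)\cong{}_T\Bbbk(\ell)$ for some integer $\ell$. If $T$ also has finite global dimension, it is \emph{Artin--Schelter regular}, or AS regular. Polynomial rings with variables of positive degrees are the basic examples (Example~\ref{ex:poly}). A graded algebra homomorphism $f\colon T\to A$ between connected graded algebras is \emph{finite} if $A$ is finitely generated both as a left and as a right $T$-module. The \emph{concavity} of $A$ is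
\[
c(A)=\inf\{\operatorname{Torreg}({}_T\Bbbk)\;:\;T\text{ noetherian AS regular},\ f\colon T\to A\text{ finite}\},
\]
with $c(A)=\infty$ if there is no such $T$.

Thus $\operatorname{Torreg}({}_A\Bbbk)$ asks how close $A$ is to being Koszul, while $c(A)$ asks how close to Koszul a regular algebra can be over which $A$ is finite. The simplest cases suggest that the two are linked.
\begin{itemize}
\item If $A$ is noetherian AS regular, the identity map gives $c(A)\le\operatorname{Torreg}({}_A\Bbbk)$. For $A=\Bbbk[\zeta]$ with $\deg\zeta=m$ both numbers equal $m-1$ (Examples~\ref{ex:poly} and~\ref{ex:gap}).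
\item A commutative noetherian Koszul algebra is a quotient of a polynomial ring in variables of degree $1$, so its concavity is $0$.
\item A finite-dimensional algebra is finite over $T=\Bbbk$, so its concavity is $0$. For $A=\Bbbk[x]/(x^n)$ with $\deg x=1$, the Tor-regularity is $0$ if $n=2$ and $\infty$ if $n\ge3$ (Example~\ref{ex:two}).
\end{itemize}
The first two items suggest that small Tor-regularity forces small concavity. The third suggests that in concavity $0$ a failure of Koszulness repeats itself along the resolution, so that the Tor-regularity is small or infinite. The following question comes from Kirkman, Won and Zhang~\cite{KWZ}.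

\medskip
\noindent\textbf{Question.} \emph{Let $A$ range over the noetherian connected graded algebras for which $c(A)$ and $\operatorname{Torreg}({}_A\Bbbk)$ are both finite. Is there a function $\phi\colon\mathbb Z_{\ge0}\to\mathbb Z_{\ge0}$ with $\operatorname{Torreg}({}_A\Bbbk)\le\phi(c(A))$ for all such $A$? Is there a function $\psi\colon\mathbb Z_{\ge0}\to\mathbb Z_{\ge0}$ with $c(A)\le\psi(\operatorname{Torreg}({}_A\Bbbk))$ for all such $A$?}
\medskip

Neither function exists, because the two invariants are completely independent.

\begin{theorem}\label{thm:main}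
Let $\Bbbk$ be any field. For every pair $(r,q)\in\mathbb Z_{\ge0}^2$ there is a noetherian connected graded $\Bbbk$-algebra $A$, which is a finite module over a central polynomial subalgebra, such that
\[
\operatorname{Torreg}({}_A\Bbbk)=r,\qquad c(A)=q .
\]
Moreover, $\operatorname{Torreg}({}_T\Bbbk)\ge q$ for every finite map $T\to A$ with $T$ noetherian connected graded of finite global dimension.
\end{theorem}

Fixing $q$ and letting $r$ grow shows that no finite value $\phi(q)$ works, for any $q$; fixing $r$ and letting $q$ grow shows the same for $\psi(r)$.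

Tor-regularity is additive on tensor products, so the pairs $(r,0)$ come from the tensor powers of one algebra $C$ realizing $(1,0)$; it is built in Section~\ref{sec:C}. The pairs $(0,q)$ need a lower bound for concavity, which is a statement about every regular algebra $T$ that maps finitely to $A$. Section~\ref{sec:periodic} proves an inequality that $\operatorname{Torreg}({}_T\Bbbk)$ imposes on the Hilbert function of a periodic $T$-module, and Section~\ref{sec:B} constructs Koszul algebras with a periodic module that violates this inequality unless $\operatorname{Torreg}({}_T\Bbbk)$ is large. Section~\ref{sec:all} tensors the two families.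

\section{Tor over connected graded algebras}\label{sec:tools}

Let $T$ be a connected graded algebra. The right module $\Bbbk_T$ has a \emph{minimal} free resolution
\[
\cdots\to U_2\otimes T\to U_1\otimes T\to U_0\otimes T\to\Bbbk\to0 ,
\]
where the $U_i$ are graded vector spaces, $U_0=\Bbbk$, and the differential maps $U_i$ injectively into $U_{i-1}\otimes T_{\ge1}$. By induction $U_i$ lives in degrees $\ge i$. Applying $-\otimes_T\Bbbk$ kills the differentials, so $U_i\cong\operatorname{Tor}_i^T(\Bbbk,\Bbbk)$. Hence, with $s=\operatorname{Torreg}({}_T\Bbbk)$, the space $U_i$ lives in degrees $i,\dots,i+s$. For a left $T$-module $X$ let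
\[
\beta(X)=\sum_i\dim\operatorname{Tor}_i^T(\Bbbk,X)
\]
be its total Betti number.

\begin{lemma}\label{lem:window}
Let $s=\operatorname{Torreg}({}_T\Bbbk)$ be finite, let $X$ be a left $T$-module and let $e\in\mathbb Z$.
\begin{itemize}
\item[(a)] If $X_j=0$ for $j<e$, then $\operatorname{Tor}^T_i(\Bbbk,X)_j=0$ for $j<e+i$.
\item[(b)] If $X_j=0$ for $j>e$, then $\operatorname{Tor}^T_i(\Bbbk,X)_j=0$ for $j>e+i+s$.
\item[(c)] If $X$ is finite-dimensional, then $\beta(X)\le\beta(\Bbbk)\dim X$, with equality if $X$ is concentrated in one degree.
\end{itemize}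
\end{lemma}

\begin{proof}
The space $\operatorname{Tor}_i^T(\Bbbk,X)$ is the $i$th homology of a complex with terms $(U_i\otimes T)\otimes_TX=U_i\otimes X$, so it is a subquotient of $U_i\otimes X$. This gives (a), (b) and the inequality in (c). A module concentrated in one degree is killed by $T_{\ge1}$, so it is a direct sum of $\dim X$ shifted copies of $\Bbbk$.
\end{proof}

If $T$ is noetherian, a finitely generated left module $X$ has a resolution by finitely generated free modules, so each $\operatorname{Tor}_i^T(\Bbbk,X)$ is finite-dimensional. If $T$ also has finite global dimension, only finitely many $U_i$ are nonzero, so $1\le\beta(\Bbbk)<\infty$ and $\operatorname{Torreg}({}_T\Bbbk)<\infty$.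

All our computations of Tor use the following dimension shift, which we state for right modules and use on both sides.

\begin{lemma}\label{lem:shift}
Let $A$ be connected graded and let $0\to Z\to F\to X\to0$ be an exact sequence of right $A$-modules with $F$ free and $Z\subseteq FA_{\ge1}$. Then $\operatorname{Tor}_i^A(X,\Bbbk)\cong\operatorname{Tor}_{i-1}^A(Z,\Bbbk)$ for all $i\ge1$.
\end{lemma}

\begin{proof}
For $i\ge2$ this is the long exact sequence. For $i=1$ that sequence identifies $\operatorname{Tor}_1^A(X,\Bbbk)$ with the kernel of $Z/ZA_{\ge1}\to F/FA_{\ge1}$, and this map is zero.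
\end{proof}

\begin{lemma}\label{lem:add}
If $A$ and $A'$ are connected graded with $\operatorname{Torreg}({}_A\Bbbk)$ and $\operatorname{Torreg}({}_{A'}\Bbbk)$ finite, then $\operatorname{Torreg}({}_{A\otimes A'}\Bbbk)=\operatorname{Torreg}({}_A\Bbbk)+\operatorname{Torreg}({}_{A'}\Bbbk)$.
\end{lemma}

\begin{proof}
By the K\"unneth formula, the tensor product of the minimal resolutions of $\Bbbk$ over $A$ and over $A'$ is a free resolution of $\Bbbk$ over $A\otimes A'$, and it is minimal. Hence $\operatorname{Tor}_n^{A\otimes A'}(\Bbbk,\Bbbk)=\bigoplus_{i+j=n}U_i\otimes U'_j$, and $\deg(U_i\otimes U'_j)-n=(\deg U_i-i)+(\deg U'_j-j)$. Take the supremum over all pairs $(i,j)$.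
\end{proof}

\begin{example}\label{ex:poly}
Let $T=\Bbbk[t_1,\dots,t_n]$ with $\deg t_j=d_j\ge1$ and $n\ge0$. It is noetherian of global dimension $n$, and the Koszul complex is the minimal resolution of $\Bbbk$. This complex is self-dual, so $\operatorname{Ext}^i_T(\Bbbk,T)$ vanishes for $i\neq n$ and is $\Bbbk(d_1+\dots+d_n)$ for $i=n$. The injective dimension of $T$ is at most the global dimension $n$, and it equals $n$ because $\operatorname{Ext}^n_T(\Bbbk,T)\ne0$. Thus $T$ is AS regular. Over $\Bbbk[t_j]$ the resolution has $U_0=\Bbbk$ and $U_1=\Bbbk(-d_j)$, so Lemma~\ref{lem:add} gives $\operatorname{Torreg}({}_T\Bbbk)=\sum_j(d_j-1)$.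
\end{example}

\begin{lemma}\label{lem:central}
Let $A$ be connected graded and a finitely generated module over a central polynomial subalgebra $R$ in finitely many variables. Then $A$ is noetherian, and every graded homomorphism $f\colon T\to A$ with $R\subseteq f(T)$ is finite.
\end{lemma}

\begin{proof}
The $R$-module $A$ is noetherian, and one-sided ideals of $A$ are $R$-submodules. Since $R$ is central, generators of $A$ over $R$ generate $A$ over $f(T)$ on each side.
\end{proof}

\section{Concavity zero and Tor-regularity one}\label{sec:C}

In this section we work with right modules and write $\operatorname{Tor}_i(X)=\operatorname{Tor}_i^A(X,\Bbbk)$; then $\operatorname{Tor}_i(\Bbbk)$ is the space in the definition of $\operatorname{Torreg}({}_A\Bbbk)$. For $a\in A_d$, left multiplication by $a$ gives $aA\cong(A/J)(-d)$ with $J=\{b:ab=0\}$, and Lemma~\ref{lem:shift} passes from $A/J$ to $J$ when $a\ne0$. So if $A_{\ge1}$ can be built from cyclic right ideals whose annihilators are built from ideals of the same finite list, Tor is computed by a recursion. Two algebras with one relation show what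 can happen.

\begin{example}\label{ex:two}
Let all generators have degree $1$.

(i) Let $A=\Bbbk[x]/(x^n)$ with $n\ge2$. Then $xA\cong(A/x^{n-1}A)(-1)$ and $x^{n-1}A\cong\Bbbk(-(n-1))$. Hence
\[
\operatorname{Tor}_{i+2}(\Bbbk)\cong\operatorname{Tor}_{i+1}(xA)\cong\operatorname{Tor}_i(x^{n-1}A)(-1)\cong\operatorname{Tor}_i(\Bbbk)(-n),
\]
so $\operatorname{Tor}_{2i}(\Bbbk)=\Bbbk(-ni)$ and $\operatorname{Tor}_{2i+1}(\Bbbk)=\Bbbk(-ni-1)$, and $\operatorname{Torreg}({}_A\Bbbk)=\sup_i\,(n-2)i$. The recursion returns to its starting point, and each return adds $n-2$ to the excess of internal over homological degree.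

(ii) Let $D=\Bbbk\langle x,y,z\rangle/(xzy)$, with basis the words not containing $xzy$. Then $D_{\ge1}=xD\oplus yD\oplus zD$. Putting $y$, $z$ or $zy$ in front of a basis word gives a basis word, so $yD$, $zD$ and $zyD$ are free. Putting $x$ in front kills exactly the words that begin with $zy$, so $xD\cong(D/zyD)(-1)$. Therefore $\operatorname{Tor}_2(\Bbbk)\cong\operatorname{Tor}_1(xD)\cong\operatorname{Tor}_0(zyD)(-1)=\Bbbk(-3)$, $\operatorname{Tor}_i(\Bbbk)=0$ for $i\ge3$, and $\operatorname{Torreg}({}_D\Bbbk)=1$. The excess appears once, at $zyD$, and the recursion never returns to $xD$.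
\end{example}

The algebra $D$ has the right Tor-regularity, but it maps onto the free algebra $\Bbbk\langle x,y\rangle$ and so is not noetherian. We want to cut it down to an algebra that is finite over a polynomial ring in one variable of degree $1$. This needs many more relations, and they must not create a path in the recursion from the ideal generated by $zy$ back to the ideal generated by $x$. Let $\deg x=\deg y=\deg z=1$ and
\[
C=\Bbbk\langle x,y,z\rangle/(x^2,\;y^2,\;z^2,\;xy,\;yz,\;xzy-yxz).
\]
The quadratic relations leave only the alternating words in $x,z$ with a short prefix. The term $yxz$ makes $xz+zx$ commute with $y$; Remark~\ref{rem:monomial} shows that it cannot be dropped.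

\begin{proposition}\label{prop:C}
The algebra $C$ has $\operatorname{Torreg}({}_C\Bbbk)=1$. With $u=x+z$, the element $\kappa=u^2$ is central, $\Bbbk[\kappa]$ is a polynomial ring, and $C$ is a finite $\Bbbk[\kappa]$-module. In particular $C$ is noetherian and $c(C)=0$.
\end{proposition}

\subsection*{A basis of $C$}
We recall Bergman's Diamond Lemma. Order the words in finitely many letters by length and then lexicographically. Consider relations $W_\sigma=f_\sigma$, where $W_\sigma$ is a word and $f_\sigma$ is a linear combination of smaller words, and call the replacement of a subword $W_\sigma$ by $f_\sigma$ a reduction. An ambiguity is either a word $abc$ with $a,b,c$ nonempty, $ab=W_\sigma$ and $bc=W_\tau$, or a word $W_\tau$ that contains $W_\sigma$ with $\sigma\ne\tau$. If for every ambiguity the two possible reductions can be reduced further to a common element, then the words containing no $W_\sigma$ form a basis of the quotient algebra.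

Take $x>y>z$. The leading words are $xx,yy,zz,xy,yz,xzy$, and none contains another. In an overlap of two monomial relations both reductions give $0$. The only leading word ending in $x$ or $xz$ is $xx$, and the only ones beginning with $y$ or $zy$ are $yy$ and $yz$, so three ambiguities involve $xzy$:
\begin{align*}
xxzy&:& (xx)zy&\to0, & x(xzy)&\to (xy)xz\to0;\\
xzyy&:& xz(yy)&\to0, & (xzy)y&\to y(xzy)\to (yy)xz\to0;\\
xzyz&:& xz(yz)&\to0, & (xzy)z&\to yx(zz)\to0 .
\end{align*}
So the words avoiding the leading words form a basis. In such a word the letter after $x$ must be $z$, and the letter after $xz$ must be $x$. The part before the first $x$ is a word in $y,z$ avoiding $yy,zz,yz$, hence one of $1,y,z,zy$. Let $w_n=xzxz\cdots$ be the alternating word of length $n\ge0$ starting with $x$. The basis is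
\[
\{\,w_n,\ yw_n,\ zw_n,\ zyw_n\;:\;n\ge0\,\}.
\]

\subsection*{Right ideals}
Left multiplication by the generators acts on the basis as follows; the entry $yw_{n+2}$ comes from $xzy\,w_n=yxz\,w_n$.
\[
\begin{array}{c|ccccc}
 & 1 & w_n\ (n\ge1) & yw_n & zw_n & zyw_n\\ \hline
x\cdot & w_1 & 0 & 0 & w_{n+2} & yw_{n+2}\\
y\cdot & y & yw_n & 0 & 0 & 0\\
z\cdot & z & zw_n & zyw_n & 0 & 0
\end{array}
\]
In each row the nonzero entries are distinct basis words, so images and kernels are spans of basis words and can be read off. Writing $\langle\ \rangle$ for linear span, with $n\ge0$ unless indicated,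
\[
yC=\langle yw_n\rangle,\qquad zC=\langle zw_n,\,zyw_n\rangle,\qquad zyC=z(yC)=\langle zyw_n\rangle .
\]
Unlike in $D$, the sum $xC+yC$ is not direct, since $xzy=yxz$ lies in both ideals. We therefore treat
\[
I=xC+yC=\langle w_n\ (n\ge1),\ yw_n\rangle
\]
as one object and study it through the sequence $0\to yC\to I\to Q\to0$, where $Q=I/yC$ is generated by the image of $x$. The table gives the following isomorphisms of right modules.
\begin{itemize}
\item[(1)] $C_{\ge1}=I\oplus zC$.
\item[(2)] $\{a:za=0\}=zC$, so $zC\cong(C/zC)(-1)$.
\item[(3)] $\{a:ya=0\}=yC\oplus zC$, so $yC\cong(C/(yC\oplus zC))(-1)$.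
\item[(4)] Left multiplication by $z$ is injective on $yC$, so $zyC\cong yC(-1)$.
\item[(5)] Modulo $yC$, left multiplication by $x$ sends $1$ and $zw_n$ to the independent classes of $w_1$ and $w_{n+2}$ and kills the other basis words. So $\{a:xa\in yC\}=I\oplus zyC$ and $Q\cong(C/(I\oplus zyC))(-1)$.
\end{itemize}
The only ideal here that is not generated in degree $1$ is $zyC$. It enters in (5), and by (2)--(4) its own syzygies involve only $yC$ and $zC$, never $I$. This is the mechanism of Example~\ref{ex:two}(ii).

\begin{proof}[Proof of Proposition~\ref{prop:C}]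
\emph{Tor-regularity.} The ideals $zC$, $yC$ and $I$ are generated in degree $1$, so their $\operatorname{Tor}_0$ lies in degree $1$. For $i\ge1$, Lemma~\ref{lem:shift} with (2), (3) and (5) gives
\begin{align*}
\operatorname{Tor}_i(zC)&\cong\operatorname{Tor}_{i-1}(zC)(-1),\\
\operatorname{Tor}_i(yC)&\cong\operatorname{Tor}_{i-1}(yC)(-1)\oplus\operatorname{Tor}_{i-1}(zC)(-1),\\
\operatorname{Tor}_i(Q)&\cong\operatorname{Tor}_{i-1}(I)(-1)\oplus\operatorname{Tor}_{i-1}(zyC)(-1).
\end{align*}
By induction $\operatorname{Tor}_i(zC)$ and $\operatorname{Tor}_i(yC)$ are concentrated in degree $i+1$, and then $\operatorname{Tor}_i(zyC)$ is concentrated in degree $i+2$ by (4). We claim that $\operatorname{Tor}_i(I)$ lies in degrees $i+1,i+2$. This holds for $i=0$. If it holds for $i-1$, the third isomorphism places $\operatorname{Tor}_i(Q)$ in degrees $i+1,i+2$, and the exact sequence $\operatorname{Tor}_i(yC)\to\operatorname{Tor}_i(I)\to\operatorname{Tor}_i(Q)$ gives the claim for $i$. By (1) and Lemma~\ref{lem:shift}, for $i\ge1$ the space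
\[
\operatorname{Tor}_i(\Bbbk)\cong\operatorname{Tor}_{i-1}(I)\oplus\operatorname{Tor}_{i-1}(zC)
\]
lies in degrees $i,i+1$, so $\operatorname{Torreg}({}_C\Bbbk)\le1$. For equality, $\operatorname{Tor}_1(Q)_3$ contains $\operatorname{Tor}_0(zyC)_2=\Bbbk$, and the sequence $\operatorname{Tor}_1(I)_3\to\operatorname{Tor}_1(Q)_3\to\operatorname{Tor}_0(yC)_3=0$ is exact. So $\operatorname{Tor}_1(I)_3\ne0$ and $\operatorname{Tor}_2(\Bbbk)_3\neq0$.

\emph{The central element.} Since $x^2=z^2=0$, we have $\kappa=xz+zx$. Then
\[
\kappa x=xzx=x\kappa,\qquad \kappa z=zxz=z\kappa,\qquad \kappa y=xzy+z(xy)=xzy,\qquad y\kappa=yxz+(yz)x=yxz,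
\]
and $xzy=yxz$, so $\kappa$ is central. For $n\ge1$ we have $w_n\kappa=w_{n+2}$: if $w_n$ ends in $x$ the product is $w_nzx$, and if it ends in $z$ it is $w_nxz$. Hence $w_1\kappa^j=w_{2j+1}\ne0$, so $\Bbbk[\kappa]$ is a polynomial ring, and $C$ is generated over $\Bbbk[\kappa]$ by the elements $p,\ pw_1,\ pw_2$ with $p\in\{1,y,z,zy\}$. By Lemma~\ref{lem:central}, $C$ is noetherian and the map $\Bbbk[u]\to C$ from the polynomial ring with $\deg u=1$ is finite. Example~\ref{ex:poly} gives $c(C)=0$.
\end{proof}

The element $u$ is not central, but its square is. This is what gives $c(C)=0$, where the central subalgebra $\Bbbk[\kappa]$ alone would give only $c(C)\le1$.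

\begin{remark}\label{rem:monomial}
Replace the relation $xzy-yxz$ by $xzy$. The resulting monomial algebra has the same basis, but now $x$, $y$ and $z$ all kill $zyw_n$ from the left, while $x$ and $y$ kill $yw_n$. So $\langle yw_n,zyw_n\rangle$ is a left ideal for each fixed $n$, and the sum of these left ideals over $n\ge0$ is direct. This algebra is not left noetherian.
\end{remark}

\section{Periodic modules over algebras of finite global dimension}\label{sec:periodic}

To bound $c(A)$ from below we must rule out finite maps $T\to A$ from all regular algebras $T$ of small Tor-regularity, and we have no description of these algebras. What we can do is restrict a chosen $A$-module to $T$ and find a numerical condition that it must satisfy. In this section $T$ is a noetherian connected graded algebra of finite global dimension, $s=\operatorname{Torreg}({}_T\Bbbk)$, $\beta=\beta(\Bbbk)$, and $\operatorname{Tor}_i(X)=\operatorname{Tor}_i^T(\Bbbk,X)$ for left $T$-modules $X$. Recall that $s<\infty$ and $1\le\beta<\infty$.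

Call a left $T$-module $P=\bigoplus_{n\in\mathbb Z}P_n$ \emph{periodic} if each $P_n$ is finite-dimensional, $P(m)\cong P$ for some $m\ge1$, and $P_{\ge0}$ is finitely generated. The model is $\Bbbk[\zeta,\zeta^{-1}]$ over $\Bbbk[\zeta]$. Write $p_n=\dim P_n$ and $b_a=\beta(P_{\ge a})$. A periodic module has no Tor, so the Tor of a truncation $P_{\ge a}$, which is bounded below, equals the Tor of the quotient $P/P_{\ge a}$, which is bounded above. Parts (a) and (b) of Lemma~\ref{lem:window} then confine it from both sides.

\begin{lemma}\label{lem:vanish}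
Let $P$ be periodic and $a\in\mathbb Z$. Then $\operatorname{Tor}_i(P_{\ge a})\cong\operatorname{Tor}_{i+1}(P/P_{\ge a})$ for all $i\ge0$, and this space lives in degrees $a+i,\dots,a+i+s$.
\end{lemma}

\begin{proof}
Fix $i$ and consider the exact sequence $\operatorname{Tor}_i(P_{\ge0})\to\operatorname{Tor}_i(P)\to\operatorname{Tor}_i(P/P_{\ge0})$. The left term is finite-dimensional because $P_{\ge0}$ is finitely generated and $T$ is noetherian, and the right term vanishes in large degrees by Lemma~\ref{lem:window}(b). So $\operatorname{Tor}_i(P)_j=0$ for $j\gg0$. Since $P(m)\cong P$, we have $\operatorname{Tor}_i(P)_j\cong\operatorname{Tor}_i(P)_{j+m}$ for all $j$, and therefore $\operatorname{Tor}_i(P)=0$. The long exact sequence of $0\to P_{\ge a}\to P\to P/P_{\ge a}\to0$ gives the isomorphism. The lower bound on degrees is Lemma~\ref{lem:window}(a) for $P_{\ge a}$. The upper bound $(a-1)+(i+1)+s$ is Lemma~\ref{lem:window}(b) for $P/P_{\ge a}$, which lives in degrees $\le a-1$.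
\end{proof}

\begin{example}[a gap in the module]\label{ex:gap}
Let $A=\Bbbk[\zeta]$ with $\deg\zeta=m$, and let $T\to A$ be finite. Then $P=\Bbbk[\zeta,\zeta^{-1}]$ is a periodic $T$-module, since $P_{\ge0}=A$. The element $1$ gives a nonzero class in $\operatorname{Tor}_0(P_{\ge0})_0\cong\operatorname{Tor}_1(P/P_{\ge0})_0$. But $P/P_{\ge0}$ lives in degrees $\le-m$, so Lemma~\ref{lem:window}(b) forces $0\le-m+1+s$. Hence $s\ge m-1$, and $c(\Bbbk[\zeta])=m-1$ by Example~\ref{ex:poly}.
\end{example}

This argument uses $P_n=0$ for $-m<n<0$, and $\Bbbk[\zeta]$ has such a module because its generator has high degree. We need an algebra generated in degree $1$, so we replace ``zero'' by ``small compared with $P_0$'', and replace the degree of one class by a count of Betti numbers. The count is most transparent when $T$ is Koszul.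

\begin{example}[the case $s=0$]\label{ex:koszul}
Let $s=0$ and let $P$ be periodic. By Lemma~\ref{lem:vanish}, $\operatorname{Tor}_i(P_{\ge a})$ is concentrated in degree $a+i$ and $\operatorname{Tor}_i(P_{\ge a+1})$ in degree $a+1+i$, so the map $\operatorname{Tor}_i(P_{\ge a+1})\to\operatorname{Tor}_i(P_{\ge a})$ is zero. The long exact sequence of $0\to P_{\ge a+1}\to P_{\ge a}\to P_{\ge a}/P_{\ge a+1}\to0$ breaks into short exact sequences
\[
0\to\operatorname{Tor}_i(P_{\ge a})\to\operatorname{Tor}_i(P_{\ge a}/P_{\ge a+1})\to\operatorname{Tor}_{i-1}(P_{\ge a+1})\to0 ,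
\]
with $\operatorname{Tor}_{-1}=0$. Summing over $i$ and using Lemma~\ref{lem:window}(c), we get
\[
b_a+b_{a+1}=\beta p_a\qquad\text{for all }a .
\]
If $P(2)\cong P$, then $b_2=b_0$, and the equations for $a=0,1$ give $p_0=p_1$. For any period, $b_0\le\beta p_{-1}$ and $b_1\le\beta p_1$, so $p_0\le p_{-1}+p_1$.
\end{example}

For $s>0$ the degrees of $\operatorname{Tor}_i(P_{\ge a})$ and $\operatorname{Tor}_i(P_{\ge a+1})$ overlap, and the long exact sequence need not break up. The inequality survives if each neighbor $p_{\pm1}$ is replaced by a sum over $s+1$ neighbors.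

\begin{proposition}\label{prop:ineq}
Let $T$ be a noetherian connected graded algebra of finite global dimension, $s=\operatorname{Torreg}({}_T\Bbbk)$, and let $P$ be a periodic $T$-module. Then
\[
\dim P_0\le\sum_{n=1}^{s+1}\bigl(\dim P_{-n}+\dim P_n\bigr).
\]
\end{proposition}

\begin{proof}
The module $P_{\ge0}/P_{\ge1}$ is concentrated in degree $0$, so its total Betti number is $\beta p_0$. The exact sequences $\operatorname{Tor}_i(P_{\ge0})\to\operatorname{Tor}_i(P_{\ge0}/P_{\ge1})\to\operatorname{Tor}_{i-1}(P_{\ge1})$, with $\operatorname{Tor}_{-1}=0$, give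
\begin{equation}\label{eq:sum}
\beta p_0\le b_0+b_1 .
\end{equation}
The number $p_0$ must not enter the bounds for $b_0$ and $b_1$. So we estimate $b_0$ by components of negative degree and $b_1$ by components of positive degree.

\emph{The bound for $b_0$.} Let $H=P/P_{\ge0}$ and let $H'=P_{\ge-(s+1)}/P_{\ge0}$, a submodule of dimension $\sum_{n=1}^{s+1}p_{-n}$. By Lemma~\ref{lem:vanish}, $\operatorname{Tor}_{i+1}(H)\cong\operatorname{Tor}_i(P_{\ge0})$ lives in degrees $\ge i$. The quotient $H/H'$ lives in degrees $\le-(s+2)$, so by Lemma~\ref{lem:window}(b) $\operatorname{Tor}_{i+1}(H/H')$ lives in degrees $\le-(s+2)+(i+1)+s=i-1$. Hence $\operatorname{Tor}_{i+1}(H)\to\operatorname{Tor}_{i+1}(H/H')$ is zero and $\operatorname{Tor}_{i+1}(H')\to\operatorname{Tor}_{i+1}(H)$ is surjective. By Lemma~\ref{lem:window}(c),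
\[
b_0\le\beta(H')\le\beta\sum_{n=1}^{s+1}p_{-n}.
\]

\emph{The bound for $b_1$.} By Lemma~\ref{lem:vanish}, $\operatorname{Tor}_i(P_{\ge1})$ lives in degrees $\le i+s+1$ and $\operatorname{Tor}_i(P_{\ge s+2})$ lives in degrees $\ge i+s+2$. Hence $\operatorname{Tor}_i(P_{\ge s+2})\to\operatorname{Tor}_i(P_{\ge1})$ is zero and $\operatorname{Tor}_i(P_{\ge1})\to\operatorname{Tor}_i(P_{\ge1}/P_{\ge s+2})$ is injective. By Lemma~\ref{lem:window}(c),
\[
b_1\le\beta(P_{\ge1}/P_{\ge s+2})\le\beta\sum_{n=1}^{s+1}p_n .
\]
Insert both bounds in \eqref{eq:sum} and divide by $\beta$, which is finite and positive.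
\end{proof}

\section{Koszul algebras of large concavity}\label{sec:B}

Fix $m\ge2$ and $N=2m-1$. We want a Koszul algebra with a periodic module whose Hilbert function is
\[
\begin{array}{c|ccccccccccc}
n&\cdots&-m&-m+1&\cdots&-1&0&1&\cdots&m-1&m&\cdots\\ \hline
p_n&\cdots&N&1&\cdots&1&N&1&\cdots&1&N&\cdots
\end{array}
\]
As long as $s+1\le m-1$, the right side of Proposition~\ref{prop:ineq} sees only the $1$'s and is at most $2m-2<N$. We prescribe the module and let all operators of positive degree that respect the period act on it.

Let $V=\bigoplus_{i\in\mathbb Z/m}V_i$ with $\dim V_0=N$ and $\dim V_i=1$ for $i\ne0$. Let $t$ be a central variable of degree $1$ and define a graded subalgebra $S=\bigoplus_{n\ge0}S_n$ of $\operatorname{End}(V)[t]$ by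
\[
S_n=\{\varphi t^n:\varphi(V_i)\subseteq V_{i+n}\text{ for all }i\}\cong\bigoplus_{i\in\mathbb Z/m}\operatorname{Hom}(V_i,V_{i+n}).
\]
The ring $S_0=\prod_i\operatorname{End}(V_i)$ is semisimple, but it is not $\Bbbk$. To get a connected algebra we keep only the scalars in degree $0$:
\[
B=B^{(m)}=\Bbbk\oplus S_{\ge1}.
\]
For $m=2$, the algebra $S$ consists of the $4\times4$ matrices over $\Bbbk[t]$ whose diagonal blocks, of sizes $3$ and $1$, have even entries and whose off-diagonal blocks have odd entries; $B$ consists of those whose constant term is scalar.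

The element $\zeta=t^m\in S_m$ is central, $\Bbbk[\zeta]$ is a polynomial ring, and $B_{n+m}=\zeta B_n$ for $n\ge1$. So $B$ is generated over $\Bbbk[\zeta]$ by $B_0,\dots,B_m$. By Lemma~\ref{lem:central} and Example~\ref{ex:poly}, $B$ is noetherian and $c(B)\le m-1$.

\begin{lemma}\label{lem:mult}
Multiplication $S_n\otimes_{S_0}S_1\to S_{n+1}$ is an isomorphism for all $n\ge0$.
\end{lemma}

\begin{proof}
Decomposing along the factors of $S_0$, the map is the direct sum over $j\in\mathbb Z/m$ of the composition maps
\[
\operatorname{Hom}(V_j,V_{j+n})\otimes_{\operatorname{End}(V_j)}\operatorname{Hom}(V_{j-1},V_j)\to\operatorname{Hom}(V_{j-1},V_{j+n}).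
\]
Writing $\operatorname{Hom}(W,W')=W'\otimes W^*$, such a map is induced by the evaluation $W^*\otimes_{\operatorname{End}(W)}W\to\Bbbk$ for $W=V_j$. Let $e_1,e_2,\dots$ be a basis of $W\neq0$, with dual basis $e_a^*$ and matrix units $E_{ab}$. Then $e_a^*\otimes e_b=e_a^*\otimes E_{b1}e_1=e_a^*E_{b1}\otimes e_1=\delta_{ab}\,e_1^*\otimes e_1$. So the source is spanned by $e_1^*\otimes e_1$, which maps to $1$.
\end{proof}

This is where $V_i\ne0$ is used. With $V_i=0$ for $i\neq0$ the algebra would be concentrated in degrees divisible by $m$, as in Example~\ref{ex:gap}, and would not be Koszul.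

\begin{proposition}\label{prop:Bkoszul}
The algebra $B$ is Koszul, that is, $\operatorname{Torreg}({}_B\Bbbk)=0$.
\end{proposition}

\begin{proof}
The first syzygy $B_{\ge1}=S_{\ge1}$ of $\Bbbk$ is not free over $B$, so we look for a class of left modules that contains it and is closed under syzygies up to a shift. For a finite-dimensional left $S_0$-module $K$, placed in degree $0$, let $L(K)=S_{\ge1}\otimes_{S_0}K$. It is a left $B$-module, and $B_{\ge1}=L(S_0)$.

Put $Y=L(K)_1=S_1\otimes_{S_0}K$, a finite-dimensional left $S_0$-module in degree $1$, and consider the action map $\pi\colon B\otimes Y\to L(K)$. In degree $1$ it is the identity of $Y$. By Lemma~\ref{lem:mult}, $L(K)_{\ge2}\cong S_{\ge1}\otimes_{S_0}Y$, and in degrees $\ge2$ the map $\pi$ becomes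
\[
S_{\ge1}\otimes Y=S_{\ge1}\otimes_{S_0}(S_0\otimes Y)\longrightarrow S_{\ge1}\otimes_{S_0}Y ,
\]
induced by the action map $S_0\otimes Y\to Y$. The latter is a surjection of left $S_0$-modules; let $K'$ be its kernel, placed in degree $0$. Since $S_0$ is semisimple, $S_{\ge1}\otimes_{S_0}-$ is exact. All these identifications commute with left multiplication by $S_{\ge1}$, so we get an exact sequence of left $B$-modules
\[
0\to L(K')(-1)\to B\otimes Y\to L(K)\to0 .
\]
In particular $L(K)$ is generated in degree $1$, so $\operatorname{Tor}_0^B(\Bbbk,L(K))$ lies in degree $1$. The kernel lies in $B_{\ge1}\otimes Y$, so Lemma~\ref{lem:shift} gives $\operatorname{Tor}_i^B(\Bbbk,L(K))\cong\operatorname{Tor}^B_{i-1}(\Bbbk,L(K'))(-1)$ for $i\ge1$. By induction on $i$, for all $K$ at once, $\operatorname{Tor}_i^B(\Bbbk,L(K))$ is concentrated in degree $i+1$. Therefore $\operatorname{Tor}_i^B(\Bbbk,\Bbbk)\cong\operatorname{Tor}_{i-1}^B(\Bbbk,L(S_0))$ is concentrated in degree $i$ for $i\ge1$.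
\end{proof}

\begin{proposition}\label{prop:Blower}
Let $T$ be a noetherian connected graded algebra of finite global dimension and let $f\colon T\to B^{(m)}$ be a finite map. Then $\operatorname{Torreg}({}_T\Bbbk)\ge m-1$. Hence $c(B^{(m)})=m-1$.
\end{proposition}

\begin{proof}
Let $P=\bigoplus_{n\in\mathbb Z}V_{n\bmod m}\,t^n\subseteq V[t,t^{-1}]$. By the definition of $S_n$ it is a graded left $S$-module, hence a $B$-module and, through $f$, a $T$-module. Multiplication by the central element $\zeta$ is a bijection of degree $m$ that commutes with the action of $T$, so $P\cong P(m)$. The truncation $P_{\ge0}$ is generated over $\Bbbk[\zeta]$ by $P_0,\dots,P_{m-1}$, so it is finitely generated over $B$, and over $T$ because $B$ is a finitely generated left $T$-module. Thus $P$ is a periodic $T$-module.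

Suppose that $s=\operatorname{Torreg}({}_T\Bbbk)\le m-2$. For $1\le n\le s+1\le m-1$ neither $n$ nor $-n$ is divisible by $m$, so $\dim P_{\pm n}=1$. Proposition~\ref{prop:ineq} gives $N\le2(s+1)\le2m-2$, which contradicts $N=2m-1$. AS regular algebras have finite global dimension, so $c(B^{(m)})\ge m-1$, and the opposite inequality was shown above.
\end{proof}

\begin{remark}\label{rem:hyp}
The Gorenstein condition on $T$ plays no part in this bound. Finite global dimension is used to make $\beta$ finite, so that it can be canceled; without it the identity map $T=B^{(m)}\to B^{(m)}$, with $\operatorname{Torreg}({}_T\Bbbk)=0$, is a counterexample. Finiteness of $f$ and the noetherian hypothesis make $\operatorname{Tor}_i(P_{\ge0})$ finite-dimensional in Lemma~\ref{lem:vanish}, and the latter also makes each $U_i$ finite-dimensional; without finiteness of $f$ the inclusion $\Bbbk\to B^{(m)}$ is a counterexample.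
\end{remark}

\section{All pairs occur}\label{sec:all}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Put $B^{(1)}=\Bbbk$, and for $(r,q)\in\mathbb Z_{\ge0}^2$ let
\[
A=C^{\otimes r}\otimes B^{(q+1)} .
\]
Let $u_j$ and $\kappa_j=u_j^2$ be the copies of $u$ and $\kappa$ in the $j$th factor and let $\zeta$, of degree $q+1$, be the central element of the last factor; when $q=0$, omit $\zeta$ everywhere below.

By Lemma~\ref{lem:add} and Propositions~\ref{prop:C} and~\ref{prop:Bkoszul}, $\operatorname{Torreg}({}_A\Bbbk)=r\cdot1+0=r$.

The tensor product $R=\Bbbk[\kappa_1,\dots,\kappa_r,\zeta]$ of the central polynomial subalgebras of the factors is a central polynomial subalgebra of $A$, and products of module generators of the factors generate $A$ over $R$. So $A$ is noetherian by Lemma~\ref{lem:central}. The elements $u_1,\dots,u_r,\zeta$ lie in different tensor factors, so they commute and define a graded homomorphism to $A$ from the polynomial ring $T_0=\Bbbk[u_1,\dots,u_r,\zeta]$ with $\deg u_j=1$ and $\deg\zeta=q+1$. Its image contains $R$, so it is finite by Lemma~\ref{lem:central}. Example~\ref{ex:poly}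 gives $c(A)\le\operatorname{Torreg}({}_{T_0}\Bbbk)=q$.

Finally, let $T\to A$ be a finite map with $T$ noetherian connected graded of finite global dimension. If $q=0$, then $\operatorname{Torreg}({}_T\Bbbk)\ge q$ holds for every $T$. If $q\ge1$, compose with the surjection $A\to B^{(q+1)}$ induced by the augmentation $C^{\otimes r}\to\Bbbk$. The composite $T\to B^{(q+1)}$ is finite, because images of generators of $A$ generate $B^{(q+1)}$ on each side. Proposition~\ref{prop:Blower} gives $\operatorname{Torreg}({}_T\Bbbk)\ge q$. This applies to every noetherian AS regular $T$, so $c(A)=q$.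
\end{proof}

\begin{thebibliography}{9}
\bibitem{KWZ} Ellen Kirkman, Robert Won, James J. Zhang, \emph{Homological regularities and concavities}, arXiv:2107.07474 (2021).
\end{thebibliography}
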